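# Positive slopes and the rationally connected part of a variety with nef anticanonical bundle

Throughout, varieties are over $\mathbb C$, and $X$ is a smooth projective variety of dimension $n\ge 1$. The symbol $\equiv$ is numerical equivalence, and RC means rationally connected.

## 1. Foliations on $\mathbb P^1\times C$

A **foliation** on $X$ is a coherent subsheaf $\mathcal F\subset T_X$ that is closed under the Lie bracket and saturated, meaning that $T_X/\mathcal F$ is torsion-free. Saturation makes $\mathcal F$ depend only on its leaves: multiplying the generators by a function that vanishes on a divisor does not change the leaves, but it destroys saturation. Two saturated subsheaves that agree at the generic point are equal. The **canonical divisor** $K_{\mathcal F}$ is a divisor with $\mathcal O_X(-K_{\mathcal F})\cong\det\mathcal F$. For the zero foliation we put $K_0=0$. Additivity of $c_1$ gives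
$$c_1(T_X/\mathcal F)=K_{\mathcal F}-K_X. \tag{1}$$

Fix $\alpha=H_1\cdots H_{n-1}$ with all $H_i$ ample ($\alpha=1$ if $n=1$). The **slope** of a nonzero torsion-free sheaf $\mathcal E$ is $\mu_\alpha(\mathcal E)=c_1(\mathcal E)\cdot\alpha/\operatorname{rk}\mathcal E$. The **minimal slope** $\mu^{min}_\alpha(\mathcal E)$ is the minimum of $\mu_\alpha(\mathcal Q)$ over all nonzero torsion-free quotients $\mathcal E\to\mathcal Q$.

Now let $X=\mathbb P^1\times C$, where $C$ is a curve of genus $g$, with projections $p:X\to\mathbb P^1$ and $q:X\to C$. Let $h_1=[\{pt\}\times C]$ and $h_2=[\mathbb P^1\times\{pt\}]$, so that $h_1^2=h_2^2=0$ and $h_1h_2=1$. Then $T_X=p^*T_{\mathbb P^1}\oplus q^*T_C$, with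
$$c_1(p^*T_{\mathbb P^1})=2h_1,\qquad c_1(q^*T_C)=(2-2g)h_2,\qquad K_X\equiv-2h_1+(2g-2)h_2 .$$
Up to numerical equivalence an ample class is $H=ah_1+bh_2$ with $a,b>0$. For $\alpha=H$ the two summands have slopes $2b$ and $(2-2g)a$. The bundle $-K_X$ is nef exactly when $g\le1$.

Which part of $T_X$ is swept out by rational curves? Call this part $\mathcal G$; the precise definition comes in Section 2. If $g\ge1$, every rational curve on $X$ lies in a fiber of $q$, so $\mathcal G=p^*T_{\mathbb P^1}$. If $g=0$, any two points can be joined by a rational curve, so $\mathcal G=T_X$. Let us see whether the two conditions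
$$K_{\mathcal F}\equiv K_X,\qquad \mu^{min}_\alpha(\mathcal F)>0 \tag{2}$$
single out $\mathcal G$ among the nonzero foliations. A saturated subsheaf of rank one in a vector bundle on a smooth variety is a line bundle.

*Case $g=1$.* The sheaf $\mathcal G=p^*T_{\mathbb P^1}$ has $K_{\mathcal G}\equiv-2h_1\equiv K_X$ and slope $2b>0$, so (2) holds. The foliation $T_X$ fails the slope condition, because $q^*T_C\cong\mathcal O_X$ is a quotient of slope $0$. Let $\mathcal F$ have rank one and $K_{\mathcal F}\equiv K_X$, so $c_1(\mathcal F)\equiv2h_1$. The composite $\mathcal F\to q^*T_C\cong\mathcal O_X$ is a section of $\mathcal F^{-1}\equiv-2h_1$. If it were nonzero, its divisor would be effective and have intersection $-2$ with the nef class $h_2$, which is impossible. So $\mathcal F\subset p^*T_{\mathbb P^1}$. Both are saturated of rank one, hence $\mathcal F=\mathcal G$.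

*Case $g=0$.* The foliation $\mathcal G=T_X$ satisfies $K_{\mathcal G}=K_X$. A torsion-free quotient of rank one receives a nonzero map from one of the two summands, so its slope is at least $\min(2a,2b)$. The only quotient of rank two is $T_X$, of slope $a+b$. So (2) holds. A foliation of rank one with $K_{\mathcal F}\equiv K_X$ would be a copy of $\mathcal O(2,2)$ inside $\mathcal O(2,0)\oplus\mathcal O(0,2)$, and there is no nonzero map of this kind.

*Case $g\ge2$.* The sheaf $\mathcal G=p^*T_{\mathbb P^1}$ has positive slope, but $K_{\mathcal G}\equiv-2h_1\not\equiv K_X$. In fact nothing satisfies (2). The foliation $T_X$ has the quotient $q^*T_C$ of negative slope. For rank one with $c_1(\mathcal F)\equiv2h_1-(2g-2)h_2$, the map $\mathcal F\to q^*T_C$ is a section of a line bundle $\equiv-2h_1$, hence zero. Then $\mathcal F=p^*T_{\mathbb P^1}$ by saturation, which contradicts the value of $c_1$.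

So on these surfaces, when $-K_X$ is nef, (2) finds exactly $\mathcal G$. When $-K_X$ is not nef, (2) produces no false candidate, but it can miss $\mathcal G$. The following statement is a conjecture from Masataka Iwai, "Almost nef regular foliations and Fujita's decomposition of reflexive sheaves", arXiv:2007.13954 (2020).

**Conjecture.** Let $X$ be a smooth $n$-dimensional projective variety with a nef anti-canonical bundle and let $\mathcal F$ be a nonzero foliation on $X$. Then $\mathcal F$ is induced by the MRC fibration of $X$ if and only if $K_{\mathcal F}\equiv K_X$ and there exist ample divisors $H_1,\dots,H_{n-1}$ on $X$ such that $\mu^{min}_\alpha(\mathcal F)>0$ for $\alpha=H_1\cdots H_{n-1}$.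

The conjecture is true, and these notes prove it.

## 2. The MRC foliation, movable classes, and the published facts

The **MRC (maximally rationally connected) fibration** of $X$ is the dominant rational map $X\dashrightarrow Z$ whose general fibers are the maximal rationally connected subvarieties through general points. The foliation $\mathcal G$ induced by it is the relative tangent sheaf on the open set where the map is a smooth morphism, extended to $X$ by saturation in $T_X$. It is zero if and only if $X$ is not uniruled, and it equals $T_X$ if and only if $X$ is RC. For $\mathbb P^1\times C$ we computed it above.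

A divisor class is **pseudoeffective** (psef) if it lies in the closed cone generated by effective classes; equivalently, if it contains a closed positive $(1,1)$-current. A curve class is **movable** if it lies in the closed cone $\mathrm{Mov}(X)\subset N_1(X)_{\mathbb R}$ generated by the classes of irreducible curves that move in families covering $X$. If $D$ is psef and $\alpha$ is movable, then $D\cdot\alpha\ge0$. For example, $H_1\cdots H_{n-1}$ with $H_i$ ample is movable, since a positive multiple is represented by complete intersection curves, which cover $X$. On a surface, a class is movable if and only if it is nef. Slopes and minimal slopes make sense for every movable $\alpha$.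

For a torsion-free sheaf $\mathcal Q$ of rank $r>0$ put $\det\mathcal Q=(\Lambda^r\mathcal Q)^{**}$, a line bundle with first Chern class $c_1(\mathcal Q)$. It is multiplicative in short exact sequences. We also use that a divisor $D$ satisfies $D\equiv0$ if and only if $c_1(D)=0$ in $H^2(X,\mathbb Q)$.

Recall the Harder–Narasimhan (HN) filtration of a torsion-free sheaf $\mathcal E$. It is the unique filtration $0=\mathcal E_0\subset\cdots\subset\mathcal E_k=\mathcal E$ with torsion-free semistable graded pieces of strictly decreasing slopes. The last slope is $\mu_\alpha^{min}(\mathcal E)$, and every nonzero subsheaf has slope at most the first one. A nonzero map $\mathcal A\to\mathcal B$ of semistable sheaves forces $\mu_\alpha(\mathcal A)\le\mu_\alpha(\mathcal B)$.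

The proofs rest on these published facts.

* **(MRC)** (Campana; Kollár–Miyaoka–Mori; Kollár, *Rational Curves on Algebraic Varieties*, IV.5.) There are dense open $X_0\subset X$, $Z_0\subset Z$ with $Z_0$ smooth, and a proper smooth surjective morphism $\varphi:X_0\to Z_0$ with connected RC fibers representing the MRC fibration. For very general $z\in Z_0$, every rational curve in $X$ meeting $X_z=\varphi^{-1}(z)$ lies in $X_z$.
* **(RC)** (Kollár, loc. cit., IV.3.) A smooth projective RC variety $V$ is simply connected, $H^0(V,\Omega_V^s)=0$ for $s\ge1$, $H^1(V,\mathcal O_V)=0$, and any two points lie on an irreducible rational curve.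
* **(CP)** (Campana–Păun, *Foliations with positive slopes and birational stability of orbifold cotangent bundles*, Publ. IHÉS 129 (2019); for complete intersection classes also Bogomolov–McQuillan and Kebekus–Solá Conde–Toma, J. Alg. Geom. 16 (2007).) If $\alpha$ is a movable class and $\mathcal F$ is a foliation with $\mu_\alpha^{min}(\mathcal F)>0$, then $\mathcal F$ is algebraically integrable and its general leaf has RC Zariski closure.
* **(HN)** For movable $\alpha$, HN filtrations exist, and tensor products of semistable sheaves modulo torsion are semistable. For $\alpha=H_1\cdots H_{n-1}$ this is standard; for movable classes see Campana–Peternell–Toma; Greb–Kebekus–Peternell, *Movable curves and semistable sheaves*, IMRN 2016; Campana–Păun, loc. cit.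
* **(AY)** (Aubin, Yau.) On a compact Kähler manifold $(X,\omega)$, for $h\in C^\infty(X,\mathbb R)$ and $\varepsilon>0$, the equation $(\omega+i\partial\bar\partial u)^n=e^{h+\varepsilon u}\omega^n$ has a smooth solution with $\omega+i\partial\bar\partial u>0$.

**Theorem A.** Let $X$ be smooth projective of dimension $n$, and $\mathcal F\ne0$ a foliation on $X$.

1. If $K_{\mathcal F}\equiv K_X$ and $\mu_\alpha^{min}(\mathcal F)>0$ for some $\alpha=H_1\cdots H_{n-1}$ with $H_i$ ample, then $\mathcal F=\mathcal G$. (No assumption on $K_X$.)
2. If $-K_X$ is nef and $\mathcal F=\mathcal G$, then $K_{\mathcal F}\equiv K_X$ and $\mu_\alpha^{min}(\mathcal F)>0$ for $\alpha=H^{n-1}$, for every ample $H$.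

In particular the conjecture holds: part 1 is "if", and part 2 with $H_1=\dots=H_{n-1}=H$ is "only if". Theorem B in Section 8 strengthens part 2 to every choice of ample $H_1,\dots,H_{n-1}$, and further.

## 3. A rational surface whose tangent bundle has a quotient of negative degree

For part 2 the natural plan is to start from $\mathcal G$. Its leaves are RC, so one hopes that their rational curves make every quotient of $\mathcal G$ positive. This hope is false in general: rational connectedness of the leaves does not give positive slopes.

Let $f_0:\mathbb P^1\times\mathbb P^1\to\mathbb P^1$ be a projection, and choose five fibers and a point on each. Blow up these points. Each chosen fiber becomes $F_{1,j}+F_{2,j}$, with $F_{1,j}$ the strict transform and $F_{2,j}$ exceptional, two $(-1)$-curves meeting in one point. Blow up that point too. The result is a surface $f:X\to\mathbb P^1$ with five special fibers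
$$F_{1,j}+F_{2,j}+2E_j,\qquad F_{i,j}^2=-2,\quad E_j^2=-1,\quad F_{i,j}\cdot E_j=1,\quad F_{1,j}\cdot F_{2,j}=0 .$$
Let $F$ be the fiber class. The surface is rational, so $\mathcal G=T_X$ and $K_{\mathcal G}=K_X$. Let $\mathcal Q$ be the image of $T_X\to f^*T_{\mathbb P^1}$. At a general point of $E_j$ we have $f=z_1^2$ in suitable coordinates, so the map sends $\partial_{z_1}$ to $2z_1\partial_t$ and its cokernel has length one along $E_j$. Along all other curves the cokernel vanishes generically. Hence $c_1(\mathcal Q)=2F-\sum_jE_j$.

Let $S$ be the preimage of a section of $f_0$ of self-intersection $0$ that avoids the blown-up points. Then $S^2=0$, $S\cdot F_{1,j}=1$ and $S\cdot F_{2,j}=S\cdot E_j=0$. Put $H_0=2S+\sum_jF_{1,j}$. Then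
$$H_0\cdot S=5,\quad H_0\cdot F_{1,j}=2-2=0,\quad H_0\cdot E_j=1,\quad H_0\cdot F=2 .$$
So $H_0$ is nef, being effective with nonnegative intersection with each of its components, and $c_1(\mathcal Q)\cdot H_0=4-5=-1$. For $A$ ample and small rational $\delta>0$, the class $H_0+\delta A$ is ample and still has negative intersection with $c_1(\mathcal Q)$. Hence $\mu_H^{min}(\mathcal G)<0$ for a multiple $H$ of $H_0+\delta A$.

Of course $-K_X$ is not nef here, since $K_X^2=8-10<0$. The point is that nefness must enter, and that it says something about quotients of all of $T_X$ rather than about $\mathcal G$. The available information on RC fibers $V$, namely $H^0(V,\Omega_V^s)=0$, refutes a quotient of $\mathcal G$ whose determinant is *numerically trivial* on $V$ (Lemma 2 below). It has nothing to say about a quotient known only to satisfy the single inequality $c_1(\mathcal Q)\cdot\alpha\le0$.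

The way around is not to start from $\mathcal G$. Start instead from the part $\mathcal P\subset T_X$ that has positive slopes by construction, the positive part of the HN filtration. It is a foliation, so (CP) puts it inside $\mathcal G$. What remains is to show that $\mathcal P$ is not too small. Here nefness of $-K_X$ enters: $T_X/\mathcal P$ has slopes $\le0$ by construction and degree $\ge0$ by nefness, and this squeeze makes $K_{\mathcal P}-K_X$ numerically trivial. Now $\mathcal G/\mathcal P$ has numerically trivial determinant on the fibers $V$, which is exactly the situation that the vanishing of forms on $V$ can refute.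

## 4. Positive slope puts $\mathcal F$ in $\mathcal G$, and $K_{\mathcal F}\equiv K_X$ forces equality

**Lemma 1.** If $\mathcal F$ is a nonzero foliation and $\mu_\alpha^{min}(\mathcal F)>0$ for a movable class $\alpha$, then $\mathcal F\subset\mathcal G$.

*Proof.* The aim is to show $\mathcal F_x\subset\mathcal G_x$ at one very general point $x$. Choose $x\in X_0$ so general that $\mathcal F$ is a subbundle of $T_X$ at $x$, that (CP) applies to the leaf through $x$, and that $\varphi(x)$ is very general in the sense of (MRC). Let $V$ be the Zariski closure of the leaf through $x$. By (CP) it is RC, of dimension $\operatorname{rk}\mathcal F$. Let $V'\to V$ be a resolution and $x'\in V'$ a point over $x$.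

Let $v\in V$ with $v\ne x$, and let $v'\in V'$ lie over $v$. By (RC) there is an irreducible rational curve in $V'$ through $x'$ and $v'$. Its image in $V$ contains the distinct points $x$ and $v$, so it is a rational curve through both. It meets $X_{\varphi(x)}$ at $x$, so by (MRC) it lies in $X_{\varphi(x)}$. Therefore $V\subset X_{\varphi(x)}$. Comparing tangent spaces at $x$ gives $\mathcal F_x\subset T_xX_{\varphi(x)}=\mathcal G_x$.

So the map $\mathcal F\to T_X/\mathcal G$ vanishes at the generic point. Its target is torsion-free, so the map is zero and $\mathcal F\subset\mathcal G$. $\square$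

**Lemma 2.** If $\mathcal F\subset\mathcal G$ is a (possibly zero) foliation with $K_{\mathcal F}\equiv K_X$, then $\mathcal F=\mathcal G$.

*Proof.* Suppose that $s=\operatorname{rk}(\mathcal G/\mathcal F)>0$. We produce a nonzero holomorphic $s$-form on a general fiber of $\varphi$.

**Step 1: a twisted relative form.** The sheaf $\mathcal Q=\mathcal G/\mathcal F\subset T_X/\mathcal F$ is torsion-free. On $X_0$ we have $\mathcal G=T_{X_0/Z_0}$. Put $M=\det\mathcal Q|_{X_0}$. The map $\Lambda^sT_{X_0/Z_0}\to M$ is generically surjective, so its dual $M^{-1}\to\Omega^s_{X_0/Z_0}$ is a map of vector bundles that is nonzero on a dense open set. A general fiber $V$ of $\varphi$ meets this open set, so the restriction $M^{-1}|_V\to\Omega_V^s$ is nonzero.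

**Step 2: the twist is trivial on $V$.** Multiplicativity of determinants and $\det T_{X_0/Z_0}\cong\mathcal O(-K_X)\otimes\varphi^*\mathcal O(K_{Z_0})$ give
$$M\cong\det T_{X_0/Z_0}\otimes(\det\mathcal F)^{-1}\cong\mathcal O(K_{\mathcal F}-K_X)\otimes\varphi^*\mathcal O(K_{Z_0}).$$
The last factor is trivial on $V$, and $K_{\mathcal F}-K_X$ has degree $0$ on every curve of $X$. So $M|_V\equiv0$, and $c_1(M|_V)$ is torsion in $H^2(V,\mathbb Z)$. By (RC), $V$ is simply connected, so $H_1(V,\mathbb Z)=0$ and $H^2(V,\mathbb Z)$ is torsion-free. Hence $c_1(M|_V)=0$. Since $H^1(V,\mathcal O_V)=0$, the exponential sequence shows that $c_1:\operatorname{Pic}V\to H^2(V,\mathbb Z)$ is injective, so $M|_V\cong\mathcal O_V$.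

**Step 3: contradiction.** Steps 1 and 2 give a nonzero element of $H^0(V,\Omega_V^s)$ with $s\ge1$, against (RC). So $s=0$, that is, $\mathcal G/\mathcal F$ has rank $0$. It is a subsheaf of the torsion-free sheaf $T_X/\mathcal F$, so it is zero. $\square$

**Proof of Theorem A(1).** The class $\alpha=H_1\cdots H_{n-1}$ is movable, so $\mathcal F\subset\mathcal G$ by Lemma 1, and $\mathcal F=\mathcal G$ by Lemma 2. $\square$

## 5. The positive part of the Harder–Narasimhan filtration is a foliation

Let $\alpha$ be a movable class. Let $\mathcal P\subset T_X$ be the largest term of the HN filtration of $T_X$ all of whose graded pieces have slope $>0$, with $\mathcal P=0$ if there is none. For $\mathbb P^1\times C$ with $g\ge1$ we get $\mathcal P=p^*T_{\mathbb P^1}$, since the slopes $2b>0\ge(2-2g)a$ decrease along $0\subset p^*T_{\mathbb P^1}\subset T_X$. This equals $\mathcal G$ even for $g\ge2$; what fails there is $K_{\mathcal P}\equiv K_X$.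

**Lemma 3.** The sheaf $\mathcal P$ is a foliation, $\mu_\alpha^{min}(\mathcal P)>0$ if $\mathcal P\ne0$, and all HN slopes of $T_X/\mathcal P$ are $\le0$.

*Proof.* The HN filtrations of $\mathcal P$ and $T_X/\mathcal P$ are the two halves of that of $T_X$. This gives both slope statements, and $T_X/\mathcal P$ is torsion-free, so $\mathcal P$ is saturated. Only closure under the bracket needs an argument. We may assume $0\ne\mathcal P\ne T_X$.

**Step 1: the bracket becomes linear.** For local sections $v,w$ of $\mathcal P$ and a function $\lambda$, $[v,\lambda w]=\lambda[v,w]+v(\lambda)w\equiv\lambda[v,w]$ modulo $\mathcal P$. So the bracket induces an $\mathcal O_X$-linear map $\Lambda^2\mathcal P\to T_X/\mathcal P$. Composing with $\mathcal P\otimes\mathcal P\to\Lambda^2\mathcal P$, we must show that $b:\mathcal P\otimes\mathcal P\to T_X/\mathcal P$ is zero.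

**Step 2: quotients of $\mathcal P\otimes\mathcal P$ have slope at least $2\mu_\alpha^{min}(\mathcal P)$.** Let $\mathcal W\neq 0$ be a torsion-free quotient of $\mathcal P\otimes\mathcal P$. The last HN quotient of $\mathcal W$ has slope at most $\mu_\alpha(\mathcal W)$, so we may replace $\mathcal W$ by it and assume that $\mathcal W$ is semistable. Let $\mathcal P_i$ be the HN filtration of $\mathcal P$, with graded pieces $\mathcal G_i=\mathcal P_i/\mathcal P_{i-1}$ of slope $\mu_i$. Take the smallest $i$ for which $\mathcal P_i\otimes\mathcal P\to\mathcal W$ is nonzero. It kills the image of $\mathcal P_{i-1}\otimes\mathcal P$, so it factors through a nonzero map $\mathcal G_i\otimes\mathcal P\to\mathcal W$. Take the smallest $j$ for which $\mathcal G_i\otimes\mathcal P_j\to\mathcal W$ is nonzero. In the same way it factors through a nonzero map $\mathcal G_i\otimes\mathcal G_j\to\mathcal W$. This map kills torsion. By (HN), $\mathcal G_i\otimes\mathcal G_j$ modulo torsion is semistable, and its slope is $\mu_i+\mu_j\ge2\mu_\alpha^{min}(\mathcal P)$. A nonzero map of semistable sheaves does not decrease slopes, so $\mu_\alpha(\mathcal W)\ge2\mu_\alpha^{min}(\mathcal P)$.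

**Step 3: conclusion.** If $b\ne0$, its image is a torsion-free quotient of $\mathcal P\otimes\mathcal P$, hence has slope $\ge2\mu_\alpha^{min}(\mathcal P)>0$. It is also a subsheaf of $T_X/\mathcal P$, hence has slope $\le0$. This is a contradiction. $\square$

## 6. Almost nonnegative Ricci curvature and quotients of $T_X$

Now nefness enters. The next lemma (cf. J. Cao) is the inequality that fails for the surface of Section 3.

**Lemma 4.** Let $-K_X$ be nef, $H$ ample, and $\mathcal Q\ne0$ a torsion-free quotient of $T_X$. Then $c_1(\mathcal Q)\cdot H^{n-1}\ge0$.

*Proof.* Put $r=\operatorname{rk}\mathcal Q$ and $L=(\det\mathcal Q)^{-1}$. The nonzero map $\Lambda^rT_X\to\det\mathcal Q=L^{-1}$ is a nonzero holomorphic section $\sigma$ of $E=\Omega_X^r\otimes L^{-1}$. If $L$ had positive degree, then $E$ would be almost negatively curved for good metrics and could not have a section. Metrics are normalized as $\omega=i\sum g_{j\bar k}\,dz_j\wedge d\bar z_k$.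

**Step 1: Kähler metrics in the class of $H$ with Ricci curvature at least $-\varepsilon$.** Let $\omega$ be a Kähler form in $2\pi c_1(H)$ and $\varepsilon>0$ rational. Since $-K_X+\varepsilon H$ is ample, there is a Kähler form $\eta_\varepsilon\in2\pi(c_1(X)+\varepsilon c_1(H))$. The form $\mathrm{Ric}(\omega)=-i\partial\bar\partial\log\det g$ lies in $2\pi c_1(X)$, so $\mathrm{Ric}(\omega)+\varepsilon\omega-\eta_\varepsilon=i\partial\bar\partial h$ for a real smooth function $h$. Solve (AY) with this $h$ and put $\omega_\varepsilon=\omega+i\partial\bar\partial u$. Taking $-i\partial\bar\partial\log$ of both sides of the equation,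
$$\mathrm{Ric}(\omega_\varepsilon)=\mathrm{Ric}(\omega)-i\partial\bar\partial(h+\varepsilon u)=\eta_\varepsilon-\varepsilon\omega-\varepsilon i\partial\bar\partial u=\eta_\varepsilon-\varepsilon\omega_\varepsilon\ \ge\ -\varepsilon\omega_\varepsilon .$$

**Step 2: the mean curvature of $\Omega_X^r$.** Let $\Lambda$ be the trace with respect to $\omega_\varepsilon$, so that $n\,\beta\wedge\omega_\varepsilon^{n-1}=(\Lambda\beta)\,\omega_\varepsilon^n$ for $(1,1)$-forms $\beta$. In a unitary frame at a point, write the curvature of $(T_X,\omega_\varepsilon)$ as $R_{j\bar k\lambda\bar\mu}$. The endomorphism $\Lambda i\Theta(T_X)$ has entries $\sum_jR_{j\bar j\lambda\bar\mu}$. Because $\omega_\varepsilon$ is Kähler, $R_{j\bar k\lambda\bar\mu}=R_{\lambda\bar\mu j\bar k}$, so these entries equal $\sum_jR_{\lambda\bar\mu j\bar j}$. These are the coefficients of $i\operatorname{tr}\Theta(T_X)=\mathrm{Ric}(\omega_\varepsilon)$. Thus $\Lambda i\Theta(T_X)$ is the Ricci endomorphism, and it is $\ge-\varepsilon$ by Step 1. Dualizing changes the sign, so $\Lambda i\Theta(\Omega_X^1)\le\varepsilon$. On $\Omega^r_X$ the curvature acts as a derivation, and its eigenvalues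 after $\Lambda$ are sums of $r$ eigenvalues on $\Omega^1_X$. So $\Lambda i\Theta(\Omega_X^r)\le r\varepsilon$.

**Step 3: a metric on $L$ of constant mean curvature.** Start with any smooth metric $h_0$ on $L$. Replacing $h_0$ by $h_0e^{-v}$ adds $\Lambda i\partial\bar\partial v$ to $\Lambda i\Theta(L)$. On the compact Kähler manifold $(X,\omega_\varepsilon)$, every smooth function of mean zero is of the form $\Lambda i\partial\bar\partial v$. So some metric on $L$ has $\Lambda i\Theta(L)=c$ constant, and
$$c\int_X\omega_\varepsilon^n=n\int_Xi\Theta(L)\wedge\omega_\varepsilon^{n-1},\qquad\text{hence}\qquad c=n\,\frac{L\cdot H^{n-1}}{H^n},$$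
because $i\Theta(L)\in2\pi c_1(L)$ and $\omega_\varepsilon\in2\pi c_1(H)$. This number does not depend on $\varepsilon$. Together with Step 2, $\Lambda i\Theta(E)\le r\varepsilon-c$.

**Step 4: the Bochner formula.** Let $D=D'+\bar\partial$ be the Chern connection of $E$. Since $\bar\partial\sigma=0$, we have $\bar\partial|\sigma|^2=\langle\sigma,D'\sigma\rangle$ and $\bar\partial D'\sigma=\Theta(E)\sigma$. So
$$\partial\bar\partial|\sigma|^2=\langle D'\sigma,D'\sigma\rangle+\langle\sigma,\Theta(E)\sigma\rangle=\langle D'\sigma,D'\sigma\rangle-\langle\Theta(E)\sigma,\sigma\rangle,$$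
the last equality because $\Theta(E)$ is skew-Hermitian. Multiply by $i$, apply $\Lambda$ and integrate. The left side gives $n\int_Xi\partial\bar\partial|\sigma|^2\wedge\omega_\varepsilon^{n-1}=0$ by Stokes, so
$$0=\int_X\big(|D'\sigma|^2-\langle\Lambda i\Theta(E)\sigma,\sigma\rangle\big)\,\omega_\varepsilon^n\ \ge\ (c-r\varepsilon)\int_X|\sigma|^2\,\omega_\varepsilon^n .$$
Since $\sigma\ne0$, we get $c\le r\varepsilon$. Let $\varepsilon\to0$: then $c\le0$, that is, $L\cdot H^{n-1}\le0$ and $c_1(\mathcal Q)\cdot H^{n-1}\ge0$. $\square$

## 7. From one vanishing degree to numerical triviality; end of Theorem A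

**Lemma 5.** Let $D$ be a divisor and $n\ge2$.

(a) If $H_1,\dots,H_{n-1}$ are ample and $D\cdot H_2\cdots H_{n-1}\cdot B=0$ for all divisors $B$, then $D\equiv0$.

(b) If $D\cdot H'^{\,n-1}\ge0$ for all ample $H'$ and $D\cdot H^{n-1}=0$ for one ample $H$, then $D\equiv0$.

For $n=1$ we have simply $\deg D=0$ if and only if $D\equiv0$. Part (a) also holds for real divisor classes $D$.

*Proof.* (a) The aim is to pass to a surface. Let $S$ be a smooth surface cut out by general members of $|mH_2|,\dots,|mH_{n-1}|$ with $m\gg0$, and $S=X$ if $n=2$. Taking $B=D$ and $B=H_1$ in the hypothesis gives $(D|_S)^2=0$ and $D|_S\cdot H_1|_S=0$. By the Hodge index theorem $D|_S\equiv0$, that is, $c_1(D)|_S=0$ in $H^2(S,\mathbb Q)$. By the Lefschetz hyperplane theorem, applied at each step of cutting down from $X$ to $S$, restriction is injective on $H^2(\,\cdot\,,\mathbb Q)$, because all dimensions that occur are at least $2$. So $c_1(D)=0$ and $D\equiv0$. For a real class $D$ the hypothesis extends linearly to real $B$, so $B=D$ is still allowed, and the same argument works with $H^2(\,\cdot\,,\mathbb R)$.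

(b) Let $B$ be a divisor. For small rational $|t|$ the class $H+tB$ is ample, so the polynomial $t\mapsto D\cdot(H+tB)^{n-1}$ is $\ge0$ for small rational $t$, hence for all small real $t$ by continuity. It vanishes at $0$, so it has a local minimum there, and its derivative $(n-1)D\cdot H^{n-2}\cdot B$ at $0$ vanishes. Now (a) applies with all $H_i=H$. $\square$

**Proof of Theorem A(2).** Let $\mathcal F=\mathcal G\ne0$, let $H$ be ample and $\alpha=H^{n-1}$. Take $\mathcal P$ as in Lemma 3, and put $\mathcal Q=T_X/\mathcal P$.

**Step 1: $K_{\mathcal P}\equiv K_X$.** If $\mathcal Q=0$ then $\mathcal P=T_X$ and $K_{\mathcal P}=K_X$. If $\mathcal Q\ne0$, then $c_1(\mathcal Q)\cdot H^{n-1}\le0$, because all HN slopes of $\mathcal Q$ are $\le0$. By Lemma 4, $c_1(\mathcal Q)\cdot H'^{\,n-1}\ge0$ for all ample $H'$. So $c_1(\mathcal Q)\cdot H^{n-1}=0$, and Lemma 5(b) (or its version for $n=1$) gives $c_1(\mathcal Q)\equiv0$. By (1), $K_{\mathcal P}\equiv K_X$.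

**Step 2: $\mathcal P=\mathcal G$.** If $\mathcal P\ne0$, then $\mu_\alpha^{min}(\mathcal P)>0$, so $\mathcal P\subset\mathcal G$ by Lemma 1; if $\mathcal P=0$ this is trivial. By Step 1 and Lemma 2, $\mathcal P=\mathcal G$.

**Step 3: conclusion.** Since $\mathcal G\ne0$, also $\mathcal P\ne0$. Hence $K_{\mathcal G}=K_{\mathcal P}\equiv K_X$ and $\mu_\alpha^{min}(\mathcal G)=\mu_\alpha^{min}(\mathcal P)>0$. $\square$

The conjecture is proved at this point; nothing below is used for it.

## 8. All movable classes

The proof of Theorem A(2) gives the slope condition for $\alpha=H^{n-1}$ only. Most of it does not care about $\alpha$. The exception is Lemma 4: Step 2 used one Kähler metric both for the bundle $T_X$ and for the trace $\Lambda$. For $\alpha=H_1\cdots H_{n-1}$ with different $H_i$, we have no Kähler class whose $(n-1)$-st power is $\alpha$, and the argument does not apply as written. To handle all movable classes we replace Lemma 4 by a positivity statement for $K_{\mathcal P}-K_X$ that makes no reference to $\alpha$.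

By Boucksom–Demailly–Păun–Peternell (BDPP), $\mathrm{Mov}(X)$ is dual to the cone of psef divisor classes. Consequently, if $\alpha$ is in the interior of $\mathrm{Mov}(X)$ and $D$ is psef, then
$$D\cdot\alpha=0\ \Longrightarrow\ D\equiv0. \tag{3}$$
Indeed, if $D\not\equiv0$, there is a curve class $\beta$ with $D\cdot\beta<0$. For small $t>0$ the class $\alpha+t\beta$ is movable, and $D\cdot(\alpha+t\beta)<0$ is impossible for psef $D$.

**Lemma 6.** Every $\alpha=H_1\cdots H_{n-1}$ with $H_i$ ample lies in the interior of $\mathrm{Mov}(X)$.

*Proof.* For $n=1$ this is trivial. Let $n\ge2$.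

**Step 1: reduction to vanishing degree.** Suppose we know that a psef real class $D$ with $D\cdot\alpha=0$ is zero. Then $D\mapsto D\cdot\alpha$ is strictly positive on the compact set of psef classes of norm $1$, hence bounded below there by some $\delta>0$. A small perturbation of $\alpha$ is still $\ge0$ on all psef classes, so it is movable by BDPP. Thus $\alpha$ is interior.

**Step 2: vanishing degree implies zero.** Let $D$ be psef with $D\cdot\alpha=0$, and let $B$ be a divisor. For small rational $t>0$ both $H_1\pm tB$ are ample, so $D\cdot(H_1\pm tB)\cdot H_2\cdots H_{n-1}\ge0$. The term with $H_1$ vanishes, so $\pm D\cdot B\cdot H_2\cdots H_{n-1}\ge0$, and this number is $0$. By Lemma 5(a), $D\equiv0$. $\square$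

**Theorem B.** Let $X$ be smooth projective with $-K_X$ nef.

1. Every nonzero torsion-free quotient $\mathcal Q$ of $T_X$ has psef $c_1(\mathcal Q)$. Equivalently, $\mu_\alpha^{min}(T_X)\ge0$ for all movable $\alpha$.
2. For every $\alpha$ in the interior of $\mathrm{Mov}(X)$, in particular for all $\alpha=H_1\cdots H_{n-1}$ with $H_i$ ample, $\mathcal G$ is exactly the positive part of the $\alpha$-HN filtration of $T_X$. That is, $\mu_\alpha^{min}(\mathcal G)>0$ if $\mathcal G\ne0$, and $T_X/\mathcal G$ is zero or $\alpha$-semistable of slope $0$. Moreover $K_{\mathcal G}\equiv K_X$.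
3. Fix any $\alpha$ in the interior of $\mathrm{Mov}(X)$. A nonzero foliation $\mathcal F$ equals $\mathcal G$ if and only if $\mu_\alpha^{min}(\mathcal F)>0$ and $K_{\mathcal F}\cdot\alpha=K_X\cdot\alpha$.
4. In particular, for any fixed such $\alpha$ (with $\dim X\ge1$), $X$ is RC if and only if $\mu_\alpha^{min}(T_X)>0$.

Without nefness of $-K_X$ one still has: $K_{\mathcal F}\equiv K_X$ and $\mu_\alpha^{min}(\mathcal F)>0$ for some movable $\alpha$ imply $\mathcal F=\mathcal G$. This is Lemmas 1 and 2.

A foliation is **algebraically integrable** if its general leaf is open in its Zariski closure. Equivalently, it is generically the relative tangent sheaf of a dominant rational map with irreducible general fibers. The foliation $p^*T_{\mathbb P^1}$ of Section 1 is an example, with the map $q$. A nonexample on an abelian surface $\mathbb C^2/\Gamma$ is the foliation by the images of parallel complex lines whose direction is that of no elliptic curve: if the leaf through $0$ were open in a closed curve, then, as a connected subgroup, it would be closed, hence an elliptic curve. By translation the same holds for every leaf. The new ingredient is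 the following.

**Proposition 7.** If $-K_X$ is nef and $\mathcal P$ is an algebraically integrable foliation on $X$, then $K_{\mathcal P}-K_X$ is psef.

If $\mathcal P=0$, the claim is that $-K_X$ is psef, which holds since $-K_X$ is nef. If $\mathcal P=T_X$, the class is $0$. So in the next two sections let $d=\operatorname{rk}\mathcal P$ with $0<d<n$, and $k=n-d$.

## 9. A fibration model of the foliation, and the multiplicities in $K_{\mathcal P}$

We replace the foliation by a fibration $f:X'\to Y$ of smooth projective varieties, and express $K_{\mathcal P}$ through $K_{X'/Y}$. The correction comes from multiple components of fibers, as in Section 3, where $c_1(\mathcal Q)=2F-\sum E_j$.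

**Step 1: construction of the model.** Let $X\dashrightarrow Y_1$ be a rational map with irreducible general fibers inducing $\mathcal P$. Sending a general point of $Y_1$ to the closure of its fiber is a rational map from $Y_1$ to the Chow variety of $X$. It is generically injective, because different fibers have different closures. Let $Y_0$ be the normalization of the closure of its image, and $U_0\to Y_0$ the normalized universal family. The variety $Y_0$ is birational to $Y_1$, and $U_0$ is birational to the graph of $X\dashrightarrow Y_1$, so $U_0\to X$ is birational. The fibers of $U_0\to Y_0$ have dimension $d$, since the cycles parametrized by the Chow variety have pure dimension $d$ and normalization is finite. Let $Y\to Y_0$ be a resolution, $U$ the irreducible component of $U_0\times_{Y_0}Y$ dominating $Y$, and $X'\to U$ a resolution, with $X'$ and $Y$ projective. Denote the resulting morphisms by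
$$f:X'\to Y,\qquad\pi:X'\to X .$$
Then $\pi$ is birational and $\dim Y=k$.

**Step 2: $f$ has connected fibers.** The composite $X'\to Y$ is birationally the map $X\dashrightarrow Y_1$. More precisely, there is a dense open $X'^\circ\subset X'$ that maps isomorphically to an open subset of $X$ on which $X\dashrightarrow Y_1$ is defined. After shrinking, the general fibers of $X'^\circ\to Y$ are open in irreducible fibers, so they are irreducible. The complement of $X'^\circ$ has dimension $<n$, so its general fiber over $Y$ has dimension $<d$. The general fiber of $f$ is smooth of pure dimension $d$, so every component of it meets $X'^\circ$, and it is irreducible. Thus the finite part of the Stein factorization of $f$ is birational onto the normal variety $Y$, hence an isomorphism, and all fibers are connected.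

**Step 3: small images are harmless.** If $E\subset X'$ is a prime divisor with $\operatorname{codim}f(E)\ge2$, then $E$ is $\pi$-exceptional. Indeed, the fibers of $U\to Y$ have dimension at most $d$, so the image of $E$ in $U$ has dimension at most $\dim f(E)+d\le(k-2)+d=n-2$. Its image in $X$ has dimension at most $n-2$ as well.

**Step 4: comparison with the relative tangent sheaf.** Let $\mathcal P'=\ker(T_{X'}\to f^*T_Y)$. It is saturated, since $T_{X'}/\mathcal P'$ embeds in a vector bundle. Since $X$ is smooth, $\pi$ is an isomorphism over an open $X^\circ\subset X$ whose complement has codimension at least $2$. Over $X^\circ$ the sheaves $\mathcal P'$ and $\mathcal P$ are saturated and generically equal, so they are equal. Hence $K_{\mathcal P}\sim\pi_*K_{\mathcal P'}$.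

**Step 5: local form of $f$ along a divisor.** Let $E\subset X'$ be a prime divisor. If $E$ dominates $Y$, then $f|_E$ is submersive at a general point of $E$, so $df$ is surjective there. Suppose that $f(E)=D$ is a divisor, and let $a=a_E$ be the multiplicity of $E$ in $f^*D$. Let $x$ be a general point of $E$: it lies on no other component of $f^*D$, $D$ is smooth at $f(x)$, and $f|_E:E\to D$ is submersive at $x$. Choose coordinates $t_1,\dots,t_k$ at $f(x)$ with $D=\{t_1=0\}$. Then $f^*t_1=\theta w^a$ with $w$ a local equation of $E$ and $\theta$ a unit. Put $z_1=\theta^{1/a}w$ and $z_j=f^*t_j$ for $2\le j\le k$. The restrictions of $z_2,\dots,z_k$ to $E$ have independent differentials, so $z_1,\dots,z_k$ extend to coordinates $z_1,\dots,z_n$ at $x$, and $f$ is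
$$t_1=z_1^{a},\qquad t_j=z_j\quad(2\le j\le k). \tag{4}$$
Hence $df$ sends $\partial_{z_1}$ to $az_1^{a-1}\partial_{t_1}$ and $\partial_{z_j}$ to $\partial_{t_j}$ for $2\le j\le k$, and its cokernel at $x$ is $\mathcal O/(z_1^{a-1})$, of length $a-1$ along $E$.

**Step 6: the formula.** Let $\mathcal C$ be the torsion cokernel in $0\to\mathcal P'\to T_{X'}\to f^*T_Y\to\mathcal C\to0$. Taking determinants, $K_{\mathcal P'}\sim K_{X'/Y}-c_1(\mathcal C)$, where $c_1(\mathcal C)$ is the sum of all prime divisors $E$ weighted by the length of $\mathcal C$ along $E$. With
$$R=\sum_E(a_E-1)E\qquad\text{(sum over $E$ with $f(E)$ a divisor)},$$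
Step 5 gives $K_{\mathcal P'}\sim K_{X'/Y}-R+N$, where every component of $N$ has image of codimension at least $2$ in $Y$. By Step 3, $\pi_*N=0$. With Step 4,
$$K_{\mathcal P}\sim\pi_*(K_{X'/Y}-R). \tag{5}$$

## 10. Relative Bergman kernels and the proof of Proposition 7

A singular metric on a line bundle is written locally as $e^{-\phi}$ with weight $\phi$. Its curvature current is $\frac{i}{2\pi}\partial\bar\partial\phi$, in the class $c_1$ of the bundle, and it is semipositive if and only if the weights are plurisubharmonic (psh). For example, the weight $c\log|z_1|^2$ with $c>0$ has curvature $c[E]$, where $E=\{z_1=0\}$, and Lelong number $c$ along $E$. Siu's decomposition says that a closed positive $(1,1)$-current $\Theta$ satisfies $\Theta\ge\sum_j\nu_j[E_j]$ for any distinct prime divisors $E_j$ with generic Lelong numbers $\nu_j$.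

* **(BP)** (Berndtsson–Păun, Duke Math. J. 145 (2008); Păun–Takayama, J. Alg. Geom. 27 (2018).) Let $f:X'\to Y$ be a surjective morphism with connected fibers of smooth projective varieties, $m\ge1$, and $L$ a line bundle with smooth semipositively curved metric $e^{-\phi}$, such that $H^0(X'_y,mK_{X'_y}+L)\ne0$ for general $y$. Then the relative $m$-Bergman kernel metric on $mK_{X'/Y}+L$, defined over a nonempty Zariski open $Y^\circ\subset Y$ over which $f$ is smooth, extends to a singular metric on $X'$ with semipositive curvature current. In local coordinates $z$ on $X'$ and $t$ on $Y$, let $g$ be the generator of $K_{X'/Y}$ with $g\wedge f^*dt=dz$, and $e$ a frame of $L$. The weight at $x\in X'_y$ is $\phi_B(x)=\sup\log|u'(x)|^2$ over sections $u=u'g^m\otimes e$ of $mK_{X'_y}+L$ with $\int_{X'_y}|u|^{2/m}e^{-\phi/m}\le1$.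

To see what the weight measures, take the family of elliptic curves $\mathbb C/(\mathbb Z+\tau\mathbb Z)$ over the upper half plane, with $m=1$ and $L$ trivial. (The base is not projective; this only illustrates the formula.) Here $g=dz$, up to sign, and sections are $u'\,dz$ with $u'$ constant. With $|dz|^2$ read as Lebesgue measure, the condition is $|u'|^2\operatorname{Im}\tau\le1$. So $\phi_B=-\log\operatorname{Im}\tau$, and $\partial_\tau\partial_{\bar\tau}\phi_B=\frac1{4(\operatorname{Im}\tau)^2}>0$: the weight is psh.

We now prove Proposition 7 with the model of Section 9. Formula (5) shows that positivity of $K_{X'/Y}$ alone is not enough: we must gain the divisor $R$. The gain comes from the generator $g$, which blows up along multiple components.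

**Step 1: applying (BP).** Let $A$ be very ample on $X$, $m\ge1$, and $L=\pi^*\mathcal O(-mK_X+A)$. Since $-K_X$ is nef, $-mK_X+A$ is ample, so $L$ has a smooth semipositively curved metric $e^{-\phi}$, the pullback of a positively curved one. This is where nefness is used. For general $y$, adjunction gives $K_{X'_y}=K_{X'}|_{X'_y}$, so
$$mK_{X'_y}+L|_{X'_y}=\big(m(K_{X'}-\pi^*K_X)+\pi^*A\big)|_{X'_y}.$$
The divisor $K_{X'}-\pi^*K_X$ is effective, and it does not contain the general fiber $X'_y$. Also $\pi^*A$ is globally generated. So this line bundle has a nonzero section on $X'_y$. By (BP), $mK_{X'/Y}+L$ carries a singular metric with weight $\phi_B$ and curvature current $\Theta\ge0$.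

**Step 2: an upper bound for $\phi_B$ near a multiple component.** Let $E$ be a prime divisor with $f(E)$ a divisor and $a=a_E\ge2$. By (4), $f$ is not smooth at general points of $E$. If $f(E)$ met $Y^\circ$, then $E\cap f^{-1}(Y^\circ)$ would be nonempty and open in $E$, and would contain points where $f$ is not smooth, a contradiction. So $E\subset f^{-1}(Y\setminus Y^\circ)$. The latter is a proper closed subset of which $E$ is a component, so near a general point of $E$ it equals $E$. Fix such a point and a polydisc $W$ around it, relatively compact in the domain of coordinates as in (4) and of a frame $e$ of $L$. On $W\setminus E$ the weight $\phi_B$ is given by the formula in (BP).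

By (4), $f^*dt=az_1^{a-1}dz_1\wedge\cdots\wedge dz_k$. So on fibers in $W\setminus E$
$$g=\pm\frac{1}{az_1^{a-1}}\,dz_{k+1}\wedge\cdots\wedge dz_n ,$$
and $z_1,\dots,z_k$ are constant on each connected piece of a fiber in $W\setminus E$. Such a piece is a polydisc in $z_{k+1},\dots,z_n$ whose size does not depend on the fiber. Let $u=u'g^m\otimes e$ be a section as in (BP). Restricting the integral to one piece gives
$$\int|u'|^{2/m}\,|az_1^{a-1}|^{-2}\,e^{-\phi/m}\,d\lambda(z_{k+1},\dots,z_n)\le1$$
up to a fixed normalization constant of the measure. The factor $|az_1^{a-1}|^{-2}$ is constant on the piece, and $\phi$ is bounded on $W$, so $\int|u'|^{2/m}d\lambda\le C_1|z_1|^{2(a-1)}$ with $C_1$ independent of the piece and of $u$. Since $u'$ is holomorphic along the piece, $|u'|^{2/m}$ is psh there. By the mean value inequality, on a smaller concentric polydisc $W'$,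
$$|u'|^{2/m}\le C_2|z_1|^{2(a-1)},$$
with $C_2$ independent of $u$ and of the point. Take logarithms, multiply by $m$, and take the supremum over $u$:
$$\phi_B\le m(a-1)\log|z_1|^2+C_3\qquad\text{on }W'\setminus E. \tag{6}$$

**Step 3: from the bound to the current.** On $W'\setminus E$ the function $\psi=\phi_B-m(a-1)\log|z_1|^2$ is psh, because $\log|z_1|^2$ is pluriharmonic there. By (6) it is bounded above, so it extends to a psh function on $W'$. Then $\phi_B=m(a-1)\log|z_1|^2+\psi$ on all of $W'$, since both sides are psh and agree outside a set of measure zero. Therefore the generic Lelong number of $\Theta$ along $E$ is at least $m(a-1)$. Siu's decomposition, applied to all such $E$ at once, gives $\Theta\ge m\sum_E(a_E-1)[E]=m[R]$.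

**Step 4: pushing forward.** By Step 3, $T=\Theta-m[R]$ is a closed positive current in the class of $m(K_{X'/Y}-R)+\pi^*(-mK_X+A)$. Its direct image $\pi_*T$ is a closed positive $(1,1)$-current on $X$. Direct image of currents is compatible with push-forward of divisors, so by (5) its class is
$$m(K_{\mathcal P}-K_X)+A .$$
This class is psef for every $m\ge1$. Divide by $m$ and let $m\to\infty$. The psef cone is closed, so $K_{\mathcal P}-K_X$ is psef. This proves Proposition 7. $\square$

## 11. Proof of Theorem B

**Part 1.** Let $\alpha$ be movable and $\mathcal P$ as in Lemma 3. If $\mathcal P\ne0$, it is algebraically integrable by (CP), because $\mu_\alpha^{min}(\mathcal P)>0$; for $\mathcal P=0$ this is trivial. By Proposition 7 and (1),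
$$c_1(T_X/\mathcal P)\cdot\alpha=(K_{\mathcal P}-K_X)\cdot\alpha\ge0 .$$
The left side is the sum of the HN slopes of $T_X/\mathcal P$, weighted by the ranks of the graded pieces, and all these slopes are $\le0$. So they are all $0$:
$$T_X/\mathcal P\ \text{ is zero or $\alpha$-semistable of slope }0. \tag{7}$$
In either case $\mu_\alpha^{min}(T_X)\ge0$. In other words, $c_1(\mathcal Q)\cdot\alpha\ge0$ for every nonzero torsion-free quotient $\mathcal Q$ of $T_X$. Since $\alpha$ is an arbitrary movable class, $c_1(\mathcal Q)$ is psef by BDPP. Conversely, psef classes have nonnegative degree on movable classes, so the two formulations are equivalent.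

**Part 2.** Let $\alpha$ be in the interior of $\mathrm{Mov}(X)$; by Lemma 6 this includes all $H_1\cdots H_{n-1}$ with $H_i$ ample. By Proposition 7 and (7), $K_{\mathcal P}-K_X$ is psef and has $\alpha$-degree $0$, so $K_{\mathcal P}\equiv K_X$ by (3). By Lemma 1 (trivially if $\mathcal P=0$), $\mathcal P\subset\mathcal G$, and by Lemma 2, $\mathcal P=\mathcal G$. Hence $K_{\mathcal G}\equiv K_X$, and $\mu_\alpha^{min}(\mathcal G)>0$ if $\mathcal G\ne0$ by Lemma 3. The statement on $T_X/\mathcal G$ is (7).

**Part 3.** If $\mathcal F=\mathcal G\ne0$, both conditions hold by part 2. Conversely, let $\mu_\alpha^{min}(\mathcal F)>0$ and $K_{\mathcal F}\cdot\alpha=K_X\cdot\alpha$. We first upgrade the second condition to $K_{\mathcal F}\equiv K_X$. If $\mathcal F=T_X$, there is nothing to do. If $\mathcal F\ne T_X$, then $T_X/\mathcal F$ is a nonzero torsion-free quotient of $T_X$, so $K_{\mathcal F}-K_X=c_1(T_X/\mathcal F)$ is psef by part 1. It has $\alpha$-degree $0$, so it is $\equiv0$ by (3). Now $\mathcal F\subset\mathcal G$ by Lemma 1, and $\mathcal F=\mathcal G$ by Lemma 2.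

**Part 4.** Apply part 3 to $\mathcal F=T_X$, for which $K_{\mathcal F}\cdot\alpha=K_X\cdot\alpha$ is automatic. So $T_X=\mathcal G$ if and only if $\mu_\alpha^{min}(T_X)>0$, and $T_X=\mathcal G$ if and only if $X$ is RC. $\square$

## 12. Four examples: a pencil of cubics, two products, an abelian variety

**Interior classes are needed in Theorem B(2)–(4).** Let $f:X\to\mathbb P^1$ be the blow-up of $\mathbb P^2$ at the nine base points of a general pencil of cubics, with fiber class $e$. Let $\ell$ be the pullback of a line and $E_1,\dots,E_9$ the exceptional curves. Then $e=3\ell-\sum E_i=-K_X$, which is nef, and $e^2=0$. The surface is rational, so $\mathcal G=T_X$. Reducible plane cubics (including the nonreduced ones) form a closed subset of dimension $2+5=7$ in $\mathbb P^9$, so a general pencil avoids them, and all fibers of $f$ are reduced. Hence the cokernel of $T_X\to f^*T_{\mathbb P^1}$ is supported at points, and the image has first Chern class $2e$. For the movable class $\alpha=e$ this quotient has slope $2e^2=0$. So $\mu_e^{min}(\mathcal G)\le0$, and by Theorem B(1) it equals $0$. The class $e$ lies on the boundary of $\mathrm{Mov}(X)$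 by (3), since $e$ is psef, nonzero, and $e\cdot e=0$.

**The condition on $K_{\mathcal F}$ is needed.** On $\mathbb P^1\times\mathbb P^1$ the foliation $\mathcal F=\mathrm{pr}_1^*T_{\mathbb P^1}$ has positive slope $2b$ for every ample $\alpha=ah_1+bh_2$, but $\mathcal F\ne\mathcal G=T_X$.

**The slope condition is needed.** If $X$ is an abelian variety, then $\mathcal F=T_X$ has $K_{\mathcal F}=K_X$. But $X$ contains no rational curves, so $\mathcal G=0$. Here $T_X$ is trivial, so it has the quotient $\mathcal O_X$ of slope $0$.

**Nefness of $-K_X$ is needed in Theorem A(2).** For $X=\mathbb P^1\times C$ with $g(C)\ge2$, Section 1 showed that $\mathcal G=\mathrm{pr}_1^*T_{\mathbb P^1}$ has $K_{\mathcal G}\not\equiv K_X$. In the surface of Section 3 it is the other conclusion that fails: there $K_{\mathcal G}=K_X$, but $\mu_H^{min}(\mathcal G)<0$ for some ample $H$.
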